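# Anonymous prediction: pasts that repeat themselves, countable groups, and $\mathrm{non}(\mathcal N)$

Throughout we work in ZFC, $S$ is a nonempty set, and "null" means Lebesgue null. $\mathrm{Homeo}^+(\mathbb R)$ is the group of increasing homeomorphisms of $\mathbb R$ under composition, and $U$ is always a subgroup of it. We write $\varphi\psi$ for $\varphi\circ\psi$.

## 1. Rewinds of a past

A *past* (with values in $S$) is a function $f$ with values in $S$ and domain $(-\infty,t_f)$ for some $t_f\in\mathbb R$. The set of all such functions is written ${}^{\underset{\smile}{\mathbb R}}S$. If $\varphi\in U$, then $f\circ\varphi$ is again a past, with domain $(-\infty,\varphi^{-1}(t_f))$.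

**Definition (rewinds).** Let $f$ be a past with domain $(-\infty,t)$. A *rewind* of $f$ is an element $\varphi\in U$ with $\varphi(t)<t$ and $f(\varphi(x))=f(x)$ for all $x<t$. Let
$$R(f)=\{\varphi\in U:\ \varphi \text{ is a rewind of } f\},\qquad V(f)=\{f(\varphi(t)):\ \varphi\in R(f)\}\subseteq S .$$

The definition makes sense: if $x<t$ then $\varphi(x)<\varphi(t)<t$, so $f$ is defined at $\varphi(x)$, and it is defined at $\varphi(t)$ too. A rewind says that the whole past up to $t$ already occurred, up to the change of clock $\varphi$, as the past up to the earlier moment $\varphi(t)$. What happened at $\varphi(t)$ is on record: it is $f(\varphi(t))$. So $V(f)$ is the set of values that $f$ offers by precedent for the moment $t$.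

**Examples.**

1. Let $U$ be the group of all translations and $f$ constant, equal to $s$, on $(-\infty,0)$. The rewinds are the maps $x\mapsto x-a$ with $a>0$, and $V(f)=\{s\}$.
2. Let $f(x)=x$ on $(-\infty,0)$ and $U$ arbitrary. If $f\circ\varphi=f$ on $(-\infty,0)$, then $\varphi$ is the identity there, so $\varphi(0)=0$ by continuity. There are no rewinds.
3. Let $U=\mathrm{Homeo}^+(\mathbb R)$ and $f=1_{\mathbb Q}$ on $(-\infty,0)$. The map $x\mapsto x-1$ is a rewind and offers $f(-1)=1$. By Cantor's theorem on countable dense orders without endpoints, there is an order isomorphism from $\mathbb Q\cap(-\infty,0)$ to $\mathbb Q\cap(-\infty,-\sqrt2)$. It extends to an increasing homeomorphism $(-\infty,0)\to(-\infty,-\sqrt2)$ that takes rationals to rationals and irrationals to irrationals. Continue it by $x\mapsto x-\sqrt2$ on $[0,\infty)$. This is a rewind, and it offers $f(-\sqrt2)=0$. So $V(f)=\{0,1\}$: precedents can disagree.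
4. If two rewinds $\varphi,\psi$ of $f$ commute, they agree: $f(\varphi(t))=f(\psi\varphi(t))$ because $\varphi(t)<t$, this equals $f(\varphi\psi(t))$, and that equals $f(\psi(t))$ because $\psi(t)<t$.

The key property of $V(f)$ is that it does not depend on the clock.

**Lemma A (invariance).** For every past $f$ and every $\theta\in U$ we have $V(f\circ\theta)=V(f)$. In particular, $R(f\circ\theta)=\emptyset$ if and only if $R(f)=\emptyset$.

**Proof.** Put $f'=f\circ\theta$ and $t'=\theta^{-1}(t)$, so $f'$ has domain $(-\infty,t')$. Let $\varphi\in R(f)$ and put $\varphi'=\theta^{-1}\varphi\theta\in U$. Then: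

- $\varphi'(t')=\theta^{-1}(\varphi(t))<\theta^{-1}(t)=t'$;
- for $x<t'$ we have $\theta(x)<t$, so $f'(\varphi'(x))=f(\varphi(\theta(x)))=f(\theta(x))=f'(x)$;
- $f'(\varphi'(t'))=f(\varphi(\theta(t')))=f(\varphi(t))$.

So $\varphi'\in R(f')$ and it offers the same value as $\varphi$. This gives $V(f)\subseteq V(f')$. Since $f=f'\circ\theta^{-1}$, the same argument gives $V(f')\subseteq V(f)$. Finally, $R$ is empty exactly when $V$ is. $\square$

The purpose of $V(f)$ is to define a guess for the value at time $t$ from the past $f$ in a way that ignores the clock. We now make that problem precise.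

## 2. Good predictors, anonymous predictors, and two hand-made cases

**Definition (predictors).** An *$S$-predictor* is any function $\mathcal P:{}^{\underset{\smile}{\mathbb R}}S\to S$. It is *good* if for every total $F:\mathbb R\to S$ the equation $\mathcal P(F|_{(-\infty,t)})=F(t)$ holds for all $t$ outside a null set, which may depend on $F$. It is *$U$-anonymous* if $\mathcal P(f\circ\varphi)=\mathcal P(f)$ for every past $f$ and every $\varphi\in U$. We call $U$ *predictable* if for every $S$ there is a $U$-anonymous good $S$-predictor.

No regularity of $F$ is assumed. Still, by a theorem of Hardin and Taylor, a good $S$-predictor exists for every $S$; that is, the trivial group is predictable. A $U$-anonymous predictor must do the same job without knowing the time, up to changes of clock from $U$.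

Recall that a group is *metabelian* if its commutator subgroup is abelian, and *solvable* if iterating the commutator subgroup reaches the trivial group in finitely many steps; metabelian groups are solvable. The question comes from Sean Cox and Matthew Elpers, "How robustly can you predict the future?", arXiv:2208.09722 (2022):

*Suppose $U$ is predictable. Must $U$ be metabelian? Must $U$ at least be solvable?*

Both answers are no.

**Case $U=\{\mathrm{id}\}$.** Well-order all functions $\mathbb R\to S$. Given a past $f$ with domain $(-\infty,t)$, let $H$ be the least function extending $f$ and predict $H(t)$. For a given $F$, let $H_t$ be the least function extending $F|_{(-\infty,t)}$. If $s<s'$, then extending $F|_{(-\infty,s')}$ is the stronger requirement, so $H_s$ precedes or equals $H_{s'}$. If the prediction at $t$ is wrong, then $H_t(t)\ne F(t)$, so $H_t$ does not extend $F|_{(-\infty,s)}$ for any $s>t$, and $H_t$ strictly precedes $H_s$ for all $s>t$. So $t\mapsto H_t$ is strictly increasing from the bad set into a well-order. This makes the bad set a well-ordered set of reals, and such sets are countable (the reason is given in Step 5 of Section 5).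

**Case $U=$ all translations, $F=1_{[0,\infty)}$, $S=\{0,1\}$.** All the pasts $F|_{(-\infty,t)}$ with $t\le0$ are the constant $0$ and are translates of one another. An anonymous predictor gives them all one common value $e$. If $e=1$, it is wrong at every $t<0$. So a good anonymous predictor has $e=0$: it is forced to say $0$ after a constant $0$ past. By Example 1, this is exactly what the rewinds offer.

## 3. The theorems

For $\mathcal C\subseteq U$ and $F:\mathbb R\to S$ let
$$D_{\mathcal C}(F)=\{t\in\mathbb R:\ \exists\,\varphi\in\mathcal C\quad \varphi(t)<t,\ \ F(\varphi(x))=F(x)\ \ \forall x<t,\ \ F(\varphi(t))\neq F(t)\}. \tag{1}$$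
We say that such a $\varphi$ *witnesses* $t$. So $t\in D_U(F)$ means that some rewind of $F|_{(-\infty,t)}$ offers a wrong value at $t$. For example, let $U$ be all translations and $F=1_{[0,\infty)}$. Then $D_U(F)=\{0\}$: with $\varphi(x)=x-a$, $a>0$, the point $0$ is witnessed; for $t<0$ we have $F(\varphi(t))=0=F(t)$; for $t>0$ the condition $F(x-a)=F(x)$ fails for $0\le x<\min(a,t)$.

Let $\mathrm{non}(\mathcal N)$ be the least cardinality of a non-null subset of $\mathbb R$. Countable sets are null and $\mathbb R$ is not, so $\aleph_0<\mathrm{non}(\mathcal N)\le2^{\aleph_0}$. Every set of reals of cardinality less than $\mathrm{non}(\mathcal N)$ is null, by definition.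

**Theorem 1.** For every $U\le\mathrm{Homeo}^+(\mathbb R)$ and every $S$ there is a $U$-anonymous $S$-predictor $\mathcal P$ such that for every $F:\mathbb R\to S$ the set of bad predictions is contained in $D_U(F)\cup J$ for some countable $J$ (depending on $F$).

**Theorem 2.** Every countable $U$ is predictable, with only countably many bad predictions for each $F$. There is such a $U$ that is free of rank $2$. So a predictable $U$ need be neither metabelian nor solvable, and need satisfy no nontrivial group law.

**Theorem 3.** If $U$ is a union of fewer than $\mathrm{non}(\mathcal N)$ subsets, each consisting of pairwise commuting elements, then $U$ is predictable. In particular: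

- (a) every $U$ with $|U|<\mathrm{non}(\mathcal N)$ is predictable;
- (b) every abelian $U$ is predictable, with countable bad sets;
- (c) there is a predictable $U\cong F_2\times\mathbb R$, which is non-solvable and of cardinality $2^{\aleph_0}$.

**Theorem 4.** There is $U\le\mathrm{Homeo}^+(\mathbb R)$ with $|U|=\mathrm{non}(\mathcal N)$ such that for *no* $S$ with $|S|\ge2$ is there a $U$-anonymous good $S$-predictor. Hence $\mathrm{non}(\mathcal N)$ is exactly the least cardinality of a non-predictable $U$.

**Corollary 5.** A countable group is isomorphic to a predictable $U$ if and only if it is left-orderable.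

## 4. Least orbits, and the pasts for which they do not determine a value

The argument for $U=\{\mathrm{id}\}$ suggests the following. The group $U$ acts on functions $\mathbb R\to S$ by $H\mapsto H\circ\varphi$. Instead of well-ordering functions, well-order the $U$-orbits. Given a past $f$ on $(-\infty,t)$, let $C(f)$ be the least orbit that contains an extension of $f$, take some $H\in C(f)$ extending $f$, and predict $H(t)$. Orbits do not see the clock, so this should be anonymous.

The trouble is that $C(f)$ may contain several extensions of $f$ with different values at $t$. Take $U$ to be the translations and $f=0$ on $(-\infty,0)$. The functions $1_{[0,\infty)}$ and $1_{[1,\infty)}$ lie in one orbit and both extend $f$, but their values at $0$ are $1$ and $0$.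

One could try to repair this by choice: let $W(f)=\{H(t):H\in C(f),\ H\text{ extends }f\}$ and predict $c(W(f))$ for a fixed choice function $c$. This is anonymous, but it need not be good. Suppose $S=\{0,1\}$, the orbit of $F=1_{[0,\infty)}$ under translations is the least orbit of all, and $c(\{0,1\})=1$. For each $t\le0$ the past $F|_{(-\infty,t)}$ is $0$, its extensions in $C(f)$ are the functions $1_{[a,\infty)}$ with $a\ge t$, and $W(f)=\{0,1\}$. The prediction is $1$ at every $t<0$, always wrong.

Now look at what creates the ambiguity. Two extensions $H$ and $H\circ\alpha$ of $f$ in one orbit both restrict to $f$, so $\alpha$ matches $f$ with itself. If $\alpha(t)=t$, the values at $t$ agree. If $\alpha(t)\neq t$, then one of $\alpha,\alpha^{-1}$ moves $t$ to the left, and we will check that this one is a rewind of $f$. So the least-orbit method is ambiguous only when $R(f)\neq\emptyset$, and exactly then we have $V(f)$ to guess from. The predictor therefore splits into two cases: follow a precedent if there is one, and use the least orbit if there is none.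

## 5. Proof of Theorem 1

Fix $U$ and $S$. Fix a choice function $c$ on the nonempty subsets of $S$, and a well-ordering $\preceq$ of the set of $U$-orbits of functions $\mathbb R\to S$.

**Step 1: the predictor when there is a rewind.** If $R(f)\ne\emptyset$ (Case 1), then $V(f)\neq\emptyset$ and we put $\mathcal P(f)=c(V(f))$.

**Step 2: the predictor when there is none.** Here we show that the least orbit does determine a value. Let $f$ have domain $(-\infty,t)$ and suppose $R(f)=\emptyset$ (Case 2). Let $C(f)$ be the $\preceq$-least orbit that contains an extension of $f$. I claim that all members of $C(f)$ that extend $f$ have the same value at $t$.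

Any two of them have the form $H$ and $H\circ\alpha$ with $\alpha\in U$, and
$$H(\alpha(x))=H(x)=f(x)\qquad(x<t). \tag{2}$$

- If $\alpha(t)=t$, then $(H\circ\alpha)(t)=H(t)$, as claimed.
- If $\alpha(t)<t$, then for $x<t$ we have $\alpha(x)<t$, so $f(\alpha(x))=H(\alpha(x))=f(x)$ by (2). So $\alpha\in R(f)$, a contradiction.
- If $\alpha(t)>t$, put $\beta=\alpha^{-1}$. Applying $\beta$ gives $\beta(t)<t$. For $x<t$ we have $\beta(x)<t$. Then (2) at the point $\beta(x)$ gives $H(x)=H(\alpha(\beta(x)))=f(\beta(x))$, and $H(x)=f(x)$. So $f(\beta(x))=f(x)$ for all $x<t$, that is, $\beta\in R(f)$, a contradiction.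

Only the first possibility occurs, and the claim holds. Let $\mathcal P(f)$ be the common value at $t$.

**Step 3: anonymity.** Let $\theta\in U$. By Lemma A, $f$ and $f\circ\theta$ fall under the same case, and in Case 1, $\mathcal P(f\circ\theta)=c(V(f\circ\theta))=c(V(f))=\mathcal P(f)$.

In Case 2, a function $H$ extends $f$ if and only if $H\circ\theta$ extends $f\circ\theta$, and $H$ and $H\circ\theta$ lie in the same orbit. So the same orbits contain extensions of $f$ and of $f\circ\theta$, and $C(f\circ\theta)=C(f)$. If $H\in C(f)$ extends $f$, then $H\circ\theta\in C(f\circ\theta)$ extends $f\circ\theta$, whose domain is $(-\infty,\theta^{-1}(t))$. Hence $\mathcal P(f\circ\theta)=(H\circ\theta)(\theta^{-1}(t))=H(t)=\mathcal P(f)$.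

**Step 4: locating the bad predictions.** Let $F:\mathbb R\to S$, suppose the prediction at $t$ is wrong, and put $f=F|_{(-\infty,t)}$.

In Case 1, $\mathcal P(f)\in V(f)$, so $\mathcal P(f)=F(\varphi(t))$ for some $\varphi\in R(f)$. Since $\mathcal P(f)\neq F(t)$, this $\varphi$ witnesses $t\in D_U(F)$.

For Case 2, let $C_s$ be, for every real $s$, the least orbit that contains an extension of $F|_{(-\infty,s)}$. If $s<s'$, every extension of $F|_{(-\infty,s')}$ extends $F|_{(-\infty,s)}$, so $C_s\preceq C_{s'}$. Suppose $C_s=C_t$ for some $s>t$. Choose $H\in C_s$ extending $F|_{(-\infty,s)}$. Then $H\in C_t=C(f)$ and $H$ extends $f$, so $\mathcal P(f)=H(t)$ by Step 2. But $H(t)=F(t)$ because $t<s$. So the prediction was right, a contradiction. Hence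
$$t\in J:=\{t\in\mathbb R:\ C_t\prec C_s\ \text{ for all } s>t\}.$$

**Step 5: $J$ is countable.** If $t<t'$ are in $J$, then $C_t\prec C_{t'}$. So $t\mapsto C_t$ is strictly increasing from $(J,<)$ into a well-order, and every nonempty subset of $J$ has a least element. Thus each $t\in J$ that is not the maximum of $J$ has an immediate successor $t^+$ in $J$. The intervals $(t,t^+)$ are nonempty, open and pairwise disjoint, so they contain distinct rationals. Hence $J$ is countable.

By Steps 4 and 5, the bad predictions for $F$ lie in $D_U(F)\cup J$ with $J$ countable. $\blacksquare$

From here on the predictor is fixed, and everything depends on the size of $D_U(F)$.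

## 6. Countable groups, and a free group on the line: proof of Theorem 2

**Step 1: one element witnesses at most one point.** The purpose is to bound $D_U(F)$ by $|U|$. Suppose $\varphi$ witnesses both $t$ and $t'$, with $t<t'$. Since $\varphi$ witnesses $t'$ and $t<t'$, we have $F(\varphi(t))=F(t)$. Since $\varphi$ witnesses $t$, we have $F(\varphi(t))\ne F(t)$. This is a contradiction. Sending each point of $D_U(F)$ to one of its witnesses is therefore injective, and
$$|D_U(F)|\le|U|. \tag{3}$$

**Step 2: countable groups are predictable.** If $U$ is countable, then $D_U(F)\cup J$ is countable by (3), hence null. The predictor of Theorem 1 is good, and it has only countably many bad predictions for each $F$.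

**Step 3: a free group of rank 2 in $\mathrm{Homeo}^+(\mathbb R)$.** We let matrices act on lines in the plane and lift the action to angles. Let
$$a=\begin{pmatrix}1&2\\0&1\end{pmatrix},\qquad b=\begin{pmatrix}1&0\\2&1\end{pmatrix}.$$
Sanov's theorem says that $a,b$ freely generate a free subgroup of $SL_2(\mathbb Z)$. We need the same for the action on lines through the origin, and a direct argument gives it.

Let $X_1$ be the set of lines spanned by vectors $(x,y)$ with $|x|>|y|$, and $X_2$ the set of those with $|x|<|y|$. For an integer $n\ne0$ we have $a^n(x,y)=(x+2ny,\,y)$, and if $|x|<|y|$ then $|x+2ny|\ge2|y|-|x|>|y|$. So $a^n X_2\subseteq X_1$. In the same way $b^nX_1\subseteq X_2$. Hence a reduced word in $a,b$ that begins and ends with a nonzero power of $a$ maps $X_2$ into $X_1$. These sets are disjoint and nonempty, so the word does not fix every line.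

Every nontrivial reduced word $w$ is conjugate to one of this form. There is nothing to do if it begins and ends with powers of $a$. If it begins and ends with powers of $b$, take $awa^{-1}$. If $w=a^k\cdots b^l$ with $k,l\ne0$, take $a^mwa^{-m}$ with $m\neq0,-k$. If $w=b^l\cdots a^k$, take $a^mwa^{-m}$ with $m\ne0,k$. An element fixes every line if and only if its conjugates do. Therefore:
$$\text{no nontrivial reduced word in } a,b \text{ fixes every line.} \tag{4}$$

Now lift. Let $v(\alpha)=(\cos\alpha,\sin\alpha)$. For $g\in\{a,b\}$ let $\tilde g(\alpha)$ be a smooth choice of the angle of $g\,v(\alpha)$, for $\alpha\in\mathbb R$. With $w=gv$, the derivative of this angle is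
$$\frac{\det(w,w')}{|w|^2}=\frac{\det(g)\det(v,v')}{|gv|^2}=\frac1{|gv|^2}>0,$$
so $\tilde g$ is strictly increasing. Since $g\,v(\alpha+\pi)=-g\,v(\alpha)$, the difference $\tilde g(\alpha+\pi)-\tilde g(\alpha)$ is a positive odd multiple of $\pi$. It is exactly $\pi$: if it were $3\pi$ or more, some $\alpha'\in(\alpha,\alpha+\pi)$ would satisfy $\tilde g(\alpha')=\tilde g(\alpha)+\pi$, and $g$ would send the distinct lines of angles $\alpha$ and $\alpha'$ to one line. So $\tilde g(\alpha+\pi)=\tilde g(\alpha)+\pi$, and $\tilde g$ is unbounded in both directions. Hence $\tilde g\in\mathrm{Homeo}^+(\mathbb R)$.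

By construction, $\tilde g(\alpha)$ is an angle of the image under $g$ of the line of angle $\alpha$; likewise $\tilde g^{-1}(\alpha)$ is an angle of its image under $g^{-1}$. So for any word $w$, the number $w(\tilde a,\tilde b)(\alpha)$ is an angle of the image under $w(a,b)$ of the line of angle $\alpha$. If $w(\tilde a,\tilde b)=\mathrm{id}$, then $w(a,b)$ fixes every line, and $w$ is trivial by (4). So $U=\langle\tilde a,\tilde b\rangle$ is free of rank $2$. It is countable, hence predictable by Step 2.

**Step 4: the algebraic conclusions.** A homomorphic image of a solvable group is solvable. The free group $U$ maps onto every group generated by two elements, and $A_5$ is such a group. Indeed, the subgroup generated by $(1\,2\,3)$ and $(1\,2\,3\,4\,5)$ has order divisible by $15$. Order $30$ is impossible because $A_5$ is simple and has no subgroup of index $2$. Order $15$ is impossible because a group of order $15$ is cyclic and $A_5$ has no element of order $15$. So the subgroup is all of $A_5$. Now $A_5$ is nontrivial and equal to its commutator subgroup, so it is not solvable. Hence $U$ is not solvable, and a fortiori not metabelian.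

Finally, a law in $n$ letters is a nontrivial reduced word $w(x_1,\dots,x_n)$ that vanishes under all substitutions. Free groups of countable rank embed in $U$. Substituting $n$ free generators of a free subgroup of rank $n$ gives a nontrivial element, so $U$ satisfies no nontrivial law. $\blacksquare$

This answers the question: a predictable $U$ need not be metabelian and need not be solvable.

## 7. Commuting witnesses: proof of Theorem 3

The bound (3) says nothing useful when $|U|=2^{\aleph_0}$, for instance for the group of all translations. It looks at one witness at a time. The next lemma compares two witnesses, and commutativity makes the later witness fix the earlier point.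

**Lemma B.** If $\mathcal C\subseteq U$ consists of pairwise commuting elements, then $D_{\mathcal C}(F)$ is countable for all $F$.

**Proof.** Put $D=D_{\mathcal C}(F)$ and choose for each $t\in D$ a witness $\varphi_t\in\mathcal C$.

**Step 1: if $t<t'$ are in $D$, then $\varphi_{t'}(t)=t$.** Write $\varphi=\varphi_t$ and $\psi=\varphi_{t'}$. The facts we may use are: $F\circ\varphi=F$ at points below $t$, $F\circ\psi=F$ at points below $t'$, $\varphi(t)<t$, $F(\varphi(t))\neq F(t)$, and $\varphi\psi=\psi\varphi$.

Suppose $\psi(t)<t$. Then
$$F(t)=F(\psi(t))=F(\varphi\psi(t))=F(\psi\varphi(t))=F(\varphi(t)).$$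
The first equality holds because $t<t'$, the second because $\psi(t)<t$, the third by commutation, the fourth because $\varphi(t)<t<t'$. This contradicts $F(\varphi(t))\ne F(t)$.

Suppose $\psi(t)>t$. Put $y=\psi^{-1}(t)$, so $y<t$. Then
$$F(t)=F(\psi(y))=F(y)=F(\varphi(y))=F(\psi\varphi(y))=F(\varphi\psi(y))=F(\varphi(t)).$$
The second equality holds because $y<t'$, the third because $y<t$, the fourth because $\varphi(y)<\varphi(t)<t'$, the fifth by commutation. This is the same contradiction. So $\psi(t)=t$.

**Step 2: each point of $D$ has a gap on its left.** Let $t'\in D$. Since $\varphi_{t'}(t')<t'$, continuity gives $\varepsilon_{t'}>0$ such that $\varphi_{t'}(x)<x$ for all $x\in(t'-\varepsilon_{t'},t')$; in particular, $\varphi_{t'}$ has no fixed point there. By Step 1, every point of $D$ below $t'$ is a fixed point of $\varphi_{t'}$. So $D\cap(t'-\varepsilon_{t'},t')=\emptyset$.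

**Step 3: counting.** Choose a rational $r_{t'}\in(t'-\varepsilon_{t'},t')$ for each $t'\in D$. If $t<t'$ are in $D$, then $r_t<t\le t'-\varepsilon_{t'}<r_{t'}$. So $t\mapsto r_t$ is injective into $\mathbb Q$, and $D$ is countable. $\square$

**The main statement.** Let $U=\bigcup_{i\in I}\mathcal C_i$, where each $\mathcal C_i$ consists of pairwise commuting elements and $|I|<\mathrm{non}(\mathcal N)$. A witness from $U$ lies in some $\mathcal C_i$, so $D_U(F)=\bigcup_iD_{\mathcal C_i}(F)$. By Lemma B this has cardinality at most $\max(|I|,\aleph_0)<\mathrm{non}(\mathcal N)$. Adding the countable set $J$ of Theorem 1 does not change this. So the bad sets have cardinality less than $\mathrm{non}(\mathcal N)$, hence are null, and $U$ is predictable.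

**Part (a).** Use the singletons $\{\varphi\}$, $\varphi\in U$.

**Part (b).** Use the single set $\mathcal C=U$. By Lemma B, $D_U(F)\cup J$ is countable.

**Part (c).** The idea is to place a free group and a copy of $\mathbb R$ on disjoint half-lines. Conjugate the free group of Theorem 2 by an increasing homeomorphism $\mathbb R\to(-\infty,0)$ and extend each resulting map by the identity on $[0,\infty)$. An increasing bijection of $(-\infty,0)$ tends to $0$ at $0$, so the extensions are homeomorphisms, and they form a group $\Gamma\cong F_2$. Let $E=\{e_s:s\in\mathbb R\}$, where $e_s(x)=e^sx$ for $x>0$ and $e_s(x)=x$ for $x\le0$. Then $E\cong\mathbb R$. Elements of $\Gamma$ and of $E$ move points only in disjoint half-lines, so they commute, and $\Gamma\cap E$ is trivial. Hence $U=\Gamma E\cong F_2\times\mathbb R$, of cardinality $2^{\aleph_0}$, and non-solvable because it contains $F_2$.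

Now $U$ is the union of the countably many sets $\gamma E$, $\gamma\in\Gamma$, and within one of them
$$(\gamma e_s)(\gamma e_{s'})=\gamma^2e_{s+s'}=(\gamma e_{s'})(\gamma e_s).$$
Since $\aleph_0<\mathrm{non}(\mathcal N)$, the main statement applies. $\blacksquare$

## 8. A homogeneous set that can be inflated: proof of Theorem 4

To defeat every predictor we want one function $F$ and a moment $T$ such that the past of $F$ before $T$ is, up to a change of clock, the past of $F$ before $t$ for many moments $t$, some with $F(t)=s_0$ and some with $F(t)=s_1$. An anonymous predictor gives one guess for all of them. This is Example 3 on a larger scale: there the precedents for $1_{\mathbb Q}$ offered both values.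

The function $1_{\mathbb Q}$ itself does not suffice, because the guess $0$ is wrong only on a countable set. We need a set such that both it and its complement are non-null. We first find a Borel set $B$ with enough self-similarity that happens to be null, and then stretch the line by a homeomorphism that gives it positive measure. For $\mathbb Q$ no such stretching is possible, since every homeomorphic image of it is countable; $B$ will contain the Cantor set.

**Step 1: the set $B$.** Let $B\subseteq[0,1]$ be the set of $x$ that have some ternary expansion $0.d_1d_2\ldots$ with only finitely many digits $1$. It contains the Cantor set $C$ (expansions without digit $1$), and all triadic rationals in $[0,1]$, including $0=0.000\ldots$ and $1=0.222\ldots$. Splitting an expansion after a position beyond which no $1$ occurs gives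
$$B=\bigcup_{n\ge0}\ \bigcup_{0\le k<3^n}\bigl(k3^{-n}+3^{-n}C\bigr),$$
a countable union of compact null sets. So $B$ is Borel and null.

**Step 2: self-similarity.** Call $I=[k3^{-n},(k+1)3^{-n}]\subseteq[0,1]$ a *triadic interval* and put $L(x)=k3^{-n}+3^{-n}x$, a bijection $[0,1]\to I$. I claim
$$x\in B\iff L(x)\in B\qquad(x\in[0,1]). \tag{5}$$
"$\Rightarrow$": prefix an expansion of $x$ by the $n$ ternary digits of $k$; this is an expansion of $L(x)$ and adds only finitely many digits $1$. "$\Leftarrow$": if $x\in\{0,1\}$, then $x\in B$ anyway. Let $0<x<1$, so $L(x)$ is interior to $I$. Take an expansion of $L(x)$ with finitely many $1$s. If its first $n$ digits form the integer $k'$, then $L(x)\in[k'3^{-n},(k'+1)3^{-n}]$, and since $L(x)$ is interior to $I$, $k'=k$. Deleting these $n$ digits leaves an expansion of $x$ with finitely many $1$s. So $x\in B$.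

Composing one such map with the inverse of another, we see from (5) that the increasing affine bijection between any two triadic intervals preserves membership in $B$ in both directions.

**Step 3: maps that send $1$ to any $u$ and respect $B$ below $1$.** For every $u\in(0,1]$ there are $0=q_0<q_1<\cdots\to u$ with every $[q_i,q_{i+1}]$ a triadic interval: take triadic rationals strictly increasing to $u$ and starting with $0$, and subdivide each gap, over a common denominator $3^n$, into finitely many triadic intervals. Fix such a sequence $(p_i)$ for $u=1$. For $u\in(0,1)$, with sequence $(q_i)$, let $\varphi_u$ be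

- the identity on $(-\infty,0]$;
- the increasing affine map $[p_i,p_{i+1}]\to[q_i,q_{i+1}]$ for each $i$;
- $x\mapsto x-1+u$ on $[1,\infty)$.

The affine pieces fit together to an increasing bijection $[0,1)\to[0,u)$, and $\varphi_u(1)=u$. So $\varphi_u\in\mathrm{Homeo}^+(\mathbb R)$. By Step 2,
$$\varphi_u(1)=u,\qquad 1_B\circ\varphi_u=1_B\ \text{ on }(-\infty,1). \tag{6}$$

**Step 4: giving $B$ positive measure.** Let $c$ be the Cantor function, and let $h(x)=x$ for $x<0$, $h(x)=x+c(x)$ on $[0,1]$, and $h(x)=x+1$ for $x>1$. Since $c$ is continuous and nondecreasing with $c(0)=0$, $c(1)=1$, we have $h\in\mathrm{Homeo}^+(\mathbb R)$ and $h([0,1])=[0,2]$. On each component of $[0,1]\setminus C$ the function $c$ is constant, so $h$ is a translation there. Writing $\lambda$ for Lebesgue measure,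
$$\lambda\bigl(h([0,1]\setminus C)\bigr)=\lambda([0,1]\setminus C)=1,\qquad \lambda(h(C))=2-1=1.$$
Let $M_1=h(B)$ and $M_0=h([0,1]\setminus B)$. They are disjoint Borel sets with union $[0,2]$. Since $C\subseteq B$, $\lambda(M_1)\ge\lambda(h(C))=1$. The set $B\setminus C$ is null and lies in the countably many components of $[0,1]\setminus C$, each of which is translated, so $h(B\setminus C)$ is null. Since $M_0=h([0,1]\setminus C)\setminus h(B\setminus C)$, we get $\lambda(M_0)=1$. Both $M_0$ and $M_1$ have positive measure.

**Step 5: one past with many continuations.** Let $s_0\neq s_1$ be in $S$. Put $F(x)=s_1$ for $x\in M_1$ and $F(x)=s_0$ otherwise. For $t\in(0,2)$ put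
$$\theta_t=h\,\varphi_{u}\,h^{-1},\qquad u=h^{-1}(t)\in(0,1).$$
Then $\theta_t(2)=h(\varphi_u(1))=h(u)=t$. Let $y<2$ and $x=h^{-1}(y)<1$. We have $F(y)=s_1$ iff $x\in B$, and $F(\theta_t(y))=F(h(\varphi_u(x)))=s_1$ iff $\varphi_u(x)\in B$. By (6) these are equivalent, so $F\circ\theta_t=F$ on $(-\infty,2)$. As $\theta_t^{-1}(t)=2$, this says
$$F|_{(-\infty,t)}\circ\theta_t=F|_{(-\infty,2)}\qquad(0<t<2). \tag{7}$$

**Step 6: a group of size $\mathrm{non}(\mathcal N)$.** We select few $t$, but enough to be non-null on both sides. Put $\kappa=\mathrm{non}(\mathcal N)$ and let $X\subseteq\mathbb R$ be non-null with $|X|=\kappa$. Let $M$ be measurable of positive measure. Then $M+\mathbb Q$ is conull: otherwise its complement $N$ has positive measure, and by Steinhaus' theorem $N-M$ contains an interval, hence a rational $q=n-m$ with $n\in N$, $m\in M$, so that $n=m+q\in M+\mathbb Q$, a contradiction. Therefore $X\cap(M+\mathbb Q)$ is non-null. It is the countable union of the sets $X\cap(M+q)$, $q\in\mathbb Q$, so one of these is non-null. Translating by $-q$, we obtain the non-null set $(X-q)\cap M\subseteq M$. Its cardinality is at most $\kappa$, and at least $\kappa$ by the minimality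 of $\kappa$.

Apply this to $M=M_j\cap(0,2)$ to get non-null $A_j\subseteq M_j\cap(0,2)$ with $|A_j|=\kappa$, for $j=0,1$. Let
$$U=\langle\theta_t:\ t\in A_0\cup A_1\rangle .$$
Since $\theta_t(2)=t$, the $\theta_t$ are distinct. So $U$ is generated by $\kappa$ elements, $\kappa$ infinite, and $|U|=\kappa$. Neither the maps $\theta_t$ nor the sets $A_j$ involve $S$, so $U$ does not depend on $S$.

**Step 7: no good anonymous predictor.** Let $\mathcal P$ be a $U$-anonymous $S$-predictor and $e=\mathcal P(F|_{(-\infty,2)})$. By anonymity and (7), for every $t\in A_0\cup A_1$,
$$\mathcal P\bigl(F|_{(-\infty,t)}\bigr)=\mathcal P\bigl(F|_{(-\infty,t)}\circ\theta_t\bigr)=e .$$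
If $e\neq s_1$, the prediction is wrong at every $t\in A_1$, since $F(t)=s_1$ there. If $e=s_1$, it is wrong at every $t\in A_0$, since $F(t)=s_0$ there. In both cases the bad set contains a non-null set, and $\mathcal P$ is not good.

So $U$ is non-predictable of cardinality $\mathrm{non}(\mathcal N)$, and by Theorem 3(a) every group of smaller cardinality is predictable. Hence $\mathrm{non}(\mathcal N)$ is exactly the least cardinality of a non-predictable $U$. $\blacksquare$

In the language of Section 1, each $\theta_t$ in Step 7 is a rewind of $f=F|_{(-\infty,2)}$, because $\theta_t(2)=t<2$ and $F\circ\theta_t=F$ below $2$. So $V(f)=\{s_0,s_1\}$, and by Example 4, $\theta_t$ and $\theta_{t'}$ do not commute when $t\in A_0$ and $t'\in A_1$.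

## 9. Left-orderable groups: proof of Corollary 5

A group is *left-orderable* if it has a total order with $g<g'\Rightarrow kg<kg'$ for all $k$. For example, $\mathbb Z$ is left-orderable. A nontrivial finite group is not: if $g>1$ then $1<g<g^2<\cdots$, and if $g<1$ then $1>g>g^2>\cdots$, so $g$ has infinite order.

It is a standard theorem that a countable group embeds in $\mathrm{Homeo}^+(\mathbb R)$ if and only if it is left-orderable (e.g. É. Ghys, *Groups acting on the circle*, Enseign. Math. 47 (2001), Theorem 6.8). Here is a proof, so that nothing is missing.

**Step 1: subgroups of $\mathrm{Homeo}^+(\mathbb R)$ are left-orderable.** Enumerate $\mathbb Q$ as $q_0,q_1,\dots$. Distinct $\varphi,\psi\in\mathrm{Homeo}^+(\mathbb R)$ differ at some rational, by continuity. Put $\varphi<\psi$ if $\varphi(q_n)<\psi(q_n)$ for the first $n$ with $\varphi(q_n)\ne\psi(q_n)$. This is the lexicographic order on the sequences $(\varphi(q_n))_n$, so it is total. Composing on the left with an increasing bijection changes neither the first $n$ at which two elements differ nor the direction of the inequality there. So the order is left-invariant, and subgroups inherit it.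

**Step 2: countable left-orderable groups embed.** Let $G$ be countable and left-ordered, and order $G\times\mathbb Q$ lexicographically. It is countable and has no endpoints. It is dense: between $(g,q)<(g',q')$ lies $(g,(q+q')/2)$ if $g=g'$, and $(g,q+1)$ if $g<g'$. By Cantor's theorem it is order-isomorphic to $\mathbb Q$. The rule $k\cdot(g,q)=(kg,q)$ is an action of $G$ by order automorphisms, because the order of $G$ is left-invariant, and it is faithful. An order automorphism of $\mathbb Q$ extends uniquely to an increasing bijection of $\mathbb R$, hence to an increasing homeomorphism, and by uniqueness this respects composition. So $G$ embeds in $\mathrm{Homeo}^+(\mathbb R)$.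

**Step 3: conclusion.** If a countable group is isomorphic to a predictable $U$, it is left-orderable by Step 1. If a countable group is left-orderable, it is isomorphic to some countable $U\le\mathrm{Homeo}^+(\mathbb R)$ by Step 2, and that $U$ is predictable by Theorem 2. $\blacksquare$
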